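# Devaney chaos on the Lelek fan

## 1. Fans, smoothness and end points

A *continuum* is a nonempty compact connected metric space. An *arc* is a space homeomorphic to $[0,1]$. For closed subsets $C,D$ of a compact metric space, the Hausdorff distance is the larger of $\sup_{c\in C}\operatorname{dist}(c,D)$ and $\sup_{d\in D}\operatorname{dist}(d,C)$.

**Definition (hereditarily unicoherent).** A continuum is hereditarily unicoherent if the intersection of any two of its subcontinua is connected or empty.

A circle fails this: two closed arcs that cover it and overlap near both ends meet in a disconnected set. In an arcwise connected, hereditarily unicoherent continuum the arc between two different points $x,y$ is unique: two such arcs have a connected intersection that contains $x$ and $y$, and a connected subset of an arc containing both its end points is the whole arc. We write $[x,y]$ for it, and $[x,x]=\{x\}$.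

**Definition (ramification point, fan).** A point $p$ is a ramification point if there are three arcs emanating from $p$ (having $p$ as an end point) that pairwise meet only in $p$. A fan is an arcwise connected, hereditarily unicoherent continuum with exactly one ramification point $v$, called its top.

**Definition (smooth).** A fan $F$ with top $v$ is smooth if for every $x\in F$ and every sequence $x_n\to x$ in $F$, the arcs $[v,x_n]$ converge to $[v,x]$ in the Hausdorff metric.

The simplest example is the triod $T\subset\mathbb C$, the union of the three segments from $0$ to the cube roots of unity. A connected subset of $T$ that misses $0$ lies in one segment. A connected subset that contains $0$ and $p$ contains the segment from $0$ to $p$, because removing an interior point of that segment separates $p$ from $0$. So the intersection of two subcontinua is an interval, a set star-shaped about $0$, or empty, and $T$ is hereditarily unicoherent. Its only ramification point is $0$. It is smooth because $|cx-cx'|\le|x-x'|$ for $0\le c\le1$, so the segments from $0$ to $x$ and to $x'$ have Hausdorff distance at most $|x-x'|$. The same three observations, in the same order, will return in Section 5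 for a much richer space.

**Definition (end point, Lelek fan).** A point $e\in F$ is an end point of $F$ if it is an end point of every arc in $F$ that contains it. A Lelek fan is a smooth fan $L$ whose set of end points is dense in $L$. It is unique up to homeomorphism.

The triod has three end points, so it is not a Lelek fan. Nor is the Cantor fan, the union of the segments from $(0,0)$ to $(c,1)$ with $c$ in the Cantor set: every point below the line $y=1$ is interior to an arc, so all end points lie on that line and are not dense. In a Lelek fan the legs have very different lengths, and the tips of short legs accumulate at every point of every longer leg. Section 4 gives an explicit formula for such a space, and Sections 5 to 7 prove that it is one.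

## 2. Transitivity, mixing, sensitivity and entropy

Let $(X,d)$ be a compact metric space and $f:X\to X$ continuous.

**Definition (Devaney chaos).** The system $(X,f)$ is chaotic in the sense of Devaney if

1. it is transitive: for all nonempty open $U,V\subseteq X$ there is a positive integer $n$ with $f^n(U)\cap V\ne\emptyset$;
2. the set of periodic points of $f$ is dense in $X$;
3. it has sensitive dependence on initial conditions: there is $\varepsilon>0$ such that for every $x\in X$ and $\delta>0$ there are $y\in X$ with $d(x,y)<\delta$ and a positive integer $n$ with $d(f^n(x),f^n(y))>\varepsilon$.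

**Definition (mixing).** The system is (topologically) mixing if for all nonempty open $U,V$ there is $n_0$ such that $f^n(U)\cap V\neq\emptyset$ for all $n\ge n_0$.

An irrational rotation of the circle is transitive, but it has no periodic points, and as an isometry it is not sensitive. The identity of $[0,1]$ has only periodic points and is not transitive. The full shift on $\{0,1\}^{\mathbb Z}$ is mixing with dense periodic points: to go from near $u$ to near $v$ in any large number of steps, copy a central block of $u$, then anything, then a central block of $v$; to find a periodic point near $u$, repeat a central block of $u$. It is sensitive since two points that differ at coordinate $n$ are far apart after $n$ shifts. Our aim will be to copy these two gluing operations inside a space that is a fan.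

**Definition (entropy).** A set $E\subseteq X$ is $(n,\varepsilon)$-separated if any two distinct $x,y\in E$ satisfy $d(f^ix,f^iy)\ge\varepsilon$ for some $0\le i<n$. If $s(n,\varepsilon)$ is the largest size of such a set, then
$$h_{top}(X,f)=\lim_{\varepsilon\to0}\limsup_{n\to\infty}\tfrac1n\log s(n,\varepsilon)\in[0,\infty].$$

The full shift on $m$ symbols has entropy $\log m$. Entropy is invariant under conjugacy, and a closed invariant subset has entropy at most that of the whole system. We use it only in Sections 9 and 10.

## 3. Dense periodic points for transitive maps of the Lelek fan

The following is known. There is a continuous map on the Lelek fan $L$ that is not a homeomorphism, and there is also a homeomorphism of $L$, that are transitive and have sensitive dependence on initial conditions, yet whose periodic points are not dense in $L$. So these maps are not chaotic in the sense of Devaney. The problem, from Iztok Banic, Goran Erceg, Judy Kennedy, Van Nall, "Quotients of dynamical systems and chaos on the Cantor fan", arXiv:2310.19129 (2023), is this: *is there a continuous map $f$ on the Lelek fan $L$ such that $(L,f)$ is chaotic in the sense of Devaney?*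

The answer is yes. There is even a homeomorphism of $L$ that is mixing and has dense periodic points, and there is also a non-invertible example. An explicit one is the shift $(t_i)\mapsto(t_{i+1})$ on
$$X=\Big\{(t_i)_{i\in\mathbb Z}\in[0,1]^{\mathbb Z}:\ t_{i+1}\in\{e\,t_i,\ e^{-1}t_i,\ e^{\sqrt2}t_i,\ e^{-\sqrt2}t_i\}\ \text{for all } i\Big\},\tag{1}$$
which is a Lelek fan.

## 4. Sequence spaces with prescribed ratios

For a compact set $A\subset\mathbb R$ put $e^A=\{e^a:a\in A\}$ and
$$X_A=\{t=(t_i)_{i\in\mathbb Z}\in[0,1]^{\mathbb Z}: t_{i+1}\in e^A t_i\ \ \forall i\},\qquad (\sigma t)_i=t_{i+1},\qquad d(t,t')=\sup_i 2^{-|i|}|t_i-t_i'| .$$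
The space (1) is $X_A$ with $A=\{1,-1,\sqrt2,-\sqrt2\}$. Let $o=(\dots,0,0,0,\dots)\in X_A$. If one coordinate of $t\in X_A$ is $0$, then all are. For $t\neq o$ the numbers $s_i=\log t_i\in(-\infty,0]$ are called the *heights* of $t$. Thus $X_A\setminus\{o\}$ corresponds exactly to the real sequences $(s_i)_{i\in\mathbb Z}$ with
$$s_i\le 0,\qquad s_{i+1}-s_i\in A\qquad\text{for all }i .\tag{2}$$
So a point other than $o$ is a two-sided walk on the half-line $(-\infty,0]$ with steps in $A$. The ceiling $0$ may not be crossed. There is no floor, and shifting the whole walk downward is always allowed; in the original coordinates, $ct\in X_A$ for $t\in X_A$ and $c\in[0,1]$.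

We try small sets $A$.

*One step.* If $A=\{a\}$ with $a\ne0$, the heights are an unbounded arithmetic progression, which must break the ceiling, so $X_A=\{o\}$. If $A=\{0\}$, then $X_A$ consists of the constant sequences and $\sigma$ is the identity.

*Steps $1$ and $-1$.* Here periodic points are dense: take a long block of heights of $t$, retrace it backward, and repeat. The new walk uses only heights of $t$, so it respects the ceiling. But the class of $\log t_0$ modulo $1$ never changes under $\sigma$, so $\sigma$ is not transitive. Density of end points fails for the same reason. If $t\ne o$ and $\sup_i s_i<0$, then $t$ is interior to the arc $\{ct:0\le c\le e^{-\sup s_i}\}$, so it is not an end point. If $\sup_is_i=0$, the supremum is attained, since the heights lie in one coset of $\mathbb Z$; hence all heights are integers. So apart from possibly $o$, no point of the nonempty open set $\{t\ne o:\log t_0\notin\mathbb Z\}$ or of its complement with non-integer heights is an end point.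

*Steps $-\alpha$ and $\beta$ with $\alpha,\beta>0$ and $\alpha/\beta$ irrational.* This is the natural repair, as the modular obstruction is gone; after the proof of Theorem A we check that this shift is indeed transitive. But a periodic walk returns to its starting height, so over one period it makes $k$ steps $\beta$ and $m$ steps $-\alpha$ with $k\beta=m\alpha$ and $k+m\ge1$. This is impossible, so $o$ is the only periodic point.

With two steps of opposite sign one cannot win: exact return forces commensurable steps, and commensurable steps produce an invariant. With more steps the two demands no longer conflict. A *word* is a finite sequence of elements of $A$ (possibly empty), and its *sum* is the sum of its letters. Consider two conditions.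

* **(Z)** Every $a\in A$ occurs in some word over $A$ with sum $0$.
* **(D)** $A$ contains nonzero $a,b$ with $a/b$ irrational.

For finite $A$, (Z) says that there are integers $n_a\ge1$ $(a\in A)$ with $\sum_an_aa=0$ (concatenate the words; conversely, write each $a$ exactly $n_a$ times), and (D) says that $A$ generates a dense subgroup of $\mathbb R$. The set $\{1,-1,\sqrt2,-\sqrt2\}$ satisfies both, and so does $\{1,\sqrt2,-1-\sqrt2\}$. These are the statements to be proved.

**Theorem A.** Let $A\subset\mathbb R$ be compact, totally disconnected, and satisfy (Z) and (D). Then $X_A$ is a Lelek fan, and $\sigma:X_A\to X_A$ is a topologically mixing homeomorphism with dense periodic points and sensitive dependence on initial conditions. In particular $(X_A,\sigma)$ is chaotic in the sense of Devaney.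

**Theorem B.** Let $A\subset\mathbb R$ be finite with a positive and a negative element. Then $(X_A,\sigma)$ is Devaney chaotic if and only if (Z) and (D) hold. In that case $X_A$ is automatically a Lelek fan and $\sigma$ is automatically mixing.

**Theorem C.** For finite $A\subset\mathbb R$ with a positive and a negative element, $h_{top}(X_A,\sigma)=\log\min_{\lambda\in\mathbb R}\sum_{a\in A}e^{\lambda a}$. Consequently, for every $c\in(0,\infty]$ the Lelek fan admits a mixing, Devaney chaotic homeomorphism with entropy exactly $c$.

**Theorem D.** Under the hypotheses of Theorem A, the one-sided space $X_A^+=\{t\in[0,1]^{\mathbb N_0}:t_{i+1}\in e^At_i\ \forall i\}$ is a Lelek fan, and the shift on it is a mixing, Devaney chaotic continuous surjection which is not injective.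

Theorem A answers the question. Since Lelek fans are unique up to homeomorphism, there is a homeomorphism $g:X_A\to L$, and $f=g\sigma g^{-1}$ is a homeomorphism of $L$. Mixing and density of periodic points are topological, so they carry over to $f$. Sensitivity with respect to any metric on $L$ follows from mixing, as Step 5 of Section 7 shows.

## 5. The legs of $X_A$

In this section $A$ is compact, nonempty and totally disconnected, and $X=X_A$. The goal is to see $X$ as a bundle of legs glued at $o$, and to read off everything in the definition of a smooth fan except the three arcs at $o$.

**Step 1: compactness and connectedness.** The purpose is to see that $X$ is an arcwise connected continuum and that $\sigma$ is a homeomorphism. The set $\{(x,y)\in[0,1]^2:y\in e^Ax\}$ is closed, since it is the part inside $[0,1]^2$ of the image of the compact set $[0,1]\times A$ under $(x,a)\mapsto(x,e^ax)$. So $X$ is closed in $[0,1]^{\mathbb Z}$, hence compact, and $d$ induces its topology. The shift maps $X$ onto $X$ bijectively, and it and its inverse are continuous. Each $t\ne o$ is joined to $o$ by the arc $\{ct:0\le c\le1\}\subset X$. Hence $X$ is arcwise connected and is a continuum. Since $ct\to o$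 as $c\to0$, the open set $X\setminus\{o\}$ is dense in $X$ whenever $X\ne\{o\}$.

**Step 2: coordinates on the legs.** The purpose is to separate the increments of a walk from its height at time $0$. Let $B=A^{\mathbb Z}$. It is compact, metrizable and totally disconnected, so it has a base of clopen sets. For $x\in B$ define $S_n(x)$, $n\in\mathbb Z$, by $S_0(x)=0$ and $S_{n+1}(x)-S_n(x)=x_n$, and put
$$\varphi(x)=\exp\big(-\sup_nS_n(x)\big)\in[0,1],\qquad \exp(-\infty)=0 .$$
A walk with increments $x$ and height $\log r$ at time $0$ has heights $\log r+S_n(x)$, so it respects the ceiling exactly when $r\le\varphi(x)$. Let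
$$K=\{(x,r)\in B\times[0,1]:r\le\varphi(x)\},\qquad q:K\to X,\quad q(x,r)=(re^{S_n(x)})_{n\in\mathbb Z}.$$
Each $S_n$ is continuous, so $\sup_nS_n$ is lower semicontinuous, $\varphi$ is upper semicontinuous, and $K$ is closed, hence compact. The map $q$ is continuous. Define
$$\pi:X\setminus\{o\}\to B,\qquad \pi(t)_i=\log(t_{i+1}/t_i),$$
which is continuous as well. If $t\ne o$, then $t=q(x,r)$ with $r>0$ holds exactly for $x=\pi(t)$, $r=t_0$; this pair lies in $K$ because $t_0e^{S_n(x)}=t_n\le1$ for all $n$. And $q(x,r)=o$ exactly when $r=0$. So $q$ is onto and identifies exactly the points of $B\times\{0\}$. The *leg* over $x$ is $I_x=q(\{x\}\times[0,\varphi(x)])$. It is an arc, or $\{o\}$ if $\varphi(x)=0$. Different legs meet only in $o$.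

For example, let $A=\{\pm1,\pm\sqrt2\}$. If $x$ alternates, $x_0=-1,x_1=1,x_2=-1,\dots$ in both directions, then $S_n(x)\in\{0,-1\}$ and $\varphi(x)=1$; shifting $x$ once gives $S_n\in\{0,1\}$ and $\varphi=e^{-1}$. If $x_i=1$ for all $i$, then $\varphi(x)=0$. Changing the alternating $x$ to the constant $1$ from time $k$ on produces sequences converging to $x$ with $\varphi=0$, so degenerate legs accumulate at a long one. The remote future of the increments decides how long a leg is, and Section 7 uses this.

**Lemma 1.** Let $Y\subset X$ be a subcontinuum.
(i) If $o\notin Y$, then $Y$ lies in one leg.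
(ii) If $o\in Y$, then $cp\in Y$ for all $p\in Y$ and $c\in[0,1]$.

*Proof.* (i) The set $\pi(Y)$ is a connected subset of the totally disconnected space $B$, hence a point.

(ii) The cases $p=o$, $c=0$, $c=1$ are clear. Suppose $p=q(x,r)\in Y$ with $r>0$, $0<c<1$ and $cp\notin Y$. The set $\{y\in B:(y,cr)\in q^{-1}(Y)\}$ is closed in $B$ and does not contain $x$, since $q(x,cr)=cp\notin Y$. So there is a clopen $W\ni x$ with
$$q^{-1}(Y)\cap(W\times\{cr\})=\emptyset.\tag{3}$$
Consider
$$Y_1=Y\cap q\big(K\cap(W\times[cr,1])\big),\qquad Y_2=Y\cap q\big(K\cap(((B\setminus W)\times[0,1])\cup(W\times[0,cr]))\big).$$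
Both are closed, as $W$ is clopen and $K$ compact, and they cover $Y$. We have $p\in Y_1$ and $o\in Y_2$. They are disjoint: a point of $Y_1$ is $q(w,s)$ with $w\in W$, $s\ge cr>0$, so $(w,s)$ is its only preimage; if it is also in $Y_2$, then $s\le cr$, so $s=cr$, against (3). This contradicts the connectedness of $Y$. $\square$

**Step 3: hereditary unicoherence.** We show that two subcontinua $Y,Y'$ meet in a connected or empty set. If both contain $o$, then $Y\cap Y'$ is star-shaped about $o$ by Lemma 1(ii), hence connected. Otherwise one of them, say $Y$, misses $o$, and by Lemma 1(i) it is a subinterval of $I_x\setminus\{o\}$ for some $x$. The set $Y'\cap I_x$ is an interval or empty: if $o\in Y'$, it is star-shaped about $o$; if $o\notin Y'$, then $Y'$ lies in one leg, which is either $I_x$ or meets $I_x$ only in $o\notin Y'$. So $Y\cap Y'=Y\cap(Y'\cap I_x)$ is an intersection of two intervals in $I_x$, or empty.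

**Step 4: arcs from $o$, and smoothness.** We identify the arcs $[o,p]$. For $p\neq o$, an arc from $o$ to $p$ contains the connected set $\{cp:0\le c\le1\}$ by Lemma 1(ii). That set contains both its end points, so it is the whole arc, and $[o,p]=\{cp:0\le c\le1\}$. Since $d(ct,ct')\le d(t,t')$ for $c\in[0,1]$, the Hausdorff distance of $[o,t]$ and $[o,t']$ is at most $d(t,t')$. Hence $t^k\to t$ implies $[o,t^k]\to[o,t]$.

**Step 5: ramification points.** We show that no $p\ne o$ ramifies. Let three arcs emanate from $p\ne o$. Small subarcs of them starting at $p$ miss $o$, so by Lemma 1(i) they lie in the interval $I_x\setminus\{o\}$ with $x=\pi(p)$. In an interval an arc starting at $p$ goes to one of two sides, so two of the three share more than $p$. Hence $p$ is not a ramification point. The point $o$ is a ramification point as soon as three legs are nondegenerate, because different legs meet only in $o$.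

**Step 6: a supply of end points.** We show: if $t\in X$ and $\sup_it_i=1$, then $t$ is an end point. Such a $t$ is not $o$; write $t=q(x,r)$. Then $\sup_it_i=re^{\sup_nS_n(x)}=r/\varphi(x)$, so $r=\varphi(x)>0$: the point $t$ is the tip of its leg. If $t$ were interior to some arc, it would be interior to a small subarc missing $o$. That subarc lies in $I_x\setminus\{o\}\cong(0,\varphi(x)]$, where $t$ corresponds to $\varphi(x)$. But $\varphi(x)$ is never interior to a subinterval of $(0,\varphi(x)]$, a contradiction.

So $X$ has all properties of a smooth fan with top $o$ once three legs are known to be nondegenerate. (Lemma 1 and Steps 3 to 5 use only that $B$ is compact and totally disconnected, that $\varphi$ is upper semicontinuous, and that scaling does not increase distances. With the Cantor set for $B$, $\varphi\equiv1$ and $q(c,s)=(sc,s)$ they show that the Cantor fan of Section 1 is a smooth fan.)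

## 6. Words with prescribed length and sum

To glue walks as one glues blocks in the full shift, we need connecting words. Closing up a block needs a word with an exactly prescribed sum. Mixing needs words of every large length with sum in a given interval, and length and sum can be correlated: for $A=\{\pm1,\pm\sqrt2\}$, a word with sum $m+k\sqrt2$ has length congruent to $m+k$ modulo $2$. So density of all sums is not enough; each residue class of lengths has to be treated. Finally, the connecting walk must stay below the ceiling, which is a matter of ordering the letters.

**Lemma 2.** Assume (Z) and (D).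
(a) For every word $w$ there is a word $w'$ with $\operatorname{sum}(w')=-\operatorname{sum}(w)$.
(b) For every nonempty open interval $J\subset\mathbb R$ there is $n_0\ge1$ such that for every $n\ge n_0$ there is a word of length exactly $n$ with sum in $J$.
(c) In (a) and (b) the letters can be ordered with the nonpositive letters first. If such a word is followed from a height $u\le0$ and leads to a height $v\le0$, then all intermediate heights are $\le\max(u,v)\le0$.

*Proof.* (a) For each letter of $w$, counted with multiplicity, take a zero-sum word containing it, by (Z). Put all letters of these words in one multiset; its sum is $0$ and it contains the letters of $w$. Remove the letters of $w$. What remains has sum $-\operatorname{sum}(w)$.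

(b) Let $a,b\in A$ be as in (D). Concatenate a zero-sum word containing $a$ with one containing $b$. Let $A_0$ be the finite set of letters used and $n_c\ge1$ $(c\in A_0)$ their multiplicities, so
$$\sum_{c\in A_0}n_cc=0.\tag{4}$$
Put $N=\sum_cn_c$, and let
$$D_0=\Big\{\sum_{c\in A_0}m_cc:\ m_c\in\mathbb Z,\ \sum_cm_c=0\Big\},$$
a subgroup of $\mathbb R$. It records the changes of sum that are possible at constant length. For $c\in A_0$, (4) gives $Nc=\sum_{c'}n_{c'}(c-c')\in D_0$. So $D_0$ contains $Na$ and $Nb$, whose ratio is irrational. A subgroup of $\mathbb R$ is cyclic or dense, and a cyclic group contains no two nonzero elements with irrational ratio, so $D_0$ is dense.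

Fix $c_0\in A_0$. For each $j\in\{0,\dots,N-1\}$ the set $\{\sum m_cc:m_c\in\mathbb Z,\ \sum m_c=j\}=jc_0+D_0$ is dense, so we can choose integers $(m_c)$ with $\sum m_c=j$ and $\sum m_cc\in J$. Some $m_c$ may be negative. For all large $k$ the integers $m_c+kn_c$ are $\ge0$, their total is $j+kN$, and by (4)
$$\sum_c(m_c+kn_c)c=\sum_cm_cc\in J.$$
A word with these multiplicities has length $j+kN$ and sum in $J$. Doing this for every residue $j$ yields all sufficiently large lengths.

(c) Reordering changes neither length nor sum. With nonpositive letters first, the heights first do not increase and then increase, so no height exceeds the larger of the first and the last. $\square$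

For $A=\{\pm1,\pm\sqrt2\}$, with each letter taken once, $N=4$ and $D_0=\{m+k\sqrt2:m+k\text{ even}\}$. Indeed total multiplicity $0$ forces $m+k$ even, and if $m+k$ is even, the multiplicities $x,\ x-m,\ y,\ y-k$ of $1,-1,\sqrt2,-\sqrt2$ have total $0$ once $x+y=(m+k)/2$.

**Corollary 3.** Assume (Z) and (D). For $u,v\le0$ and $\eta>0$ there is $n_0\ge1$ such that for every $n\ge n_0$ there is a path of heights $\le0$ with exactly $n$ increments from $A$, leading from $u$ to some $v'\in(v-\eta,v)$.

*Proof.* Apply Lemma 2(b) with $J=(v-u-\eta,\,v-u)$ and order the letters as in (c). $\square$

We reach $v$ only approximately, and from below. This suffices because of the other freedom: a walk that should continue as $v$ does may continue as $v$ lowered by a small amount, which never hits the ceiling and is uniformly close to $v$.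

## 7. Proof of Theorem A

Let $A$ satisfy the hypotheses and $X=X_A$. In all estimates below, if two points of $X$ agree at all coordinates with $|i|\le M$, their distance is at most $2^{-M-1}$.

**Step 1: $X$ is a smooth fan.** By Section 5 we need three nondegenerate legs. Let $A_0$ and $n_c$ be as in (4). The set $A_0$ contains $a\neq b$. It has at least three elements, since otherwise $n_aa+n_bb=0$ would make $a/b$ rational. Let $x\in A^{\mathbb Z}$ be the periodic repetition of a word with multiplicities $(n_c)$. Its sum over a period is $0$, so the $S_n$ are bounded on $x$ and on its shifts $\sigma x,\sigma^2x$, and $\varphi>0$ at these three points. They are distinct: if two coincided, $x$ would have period $1$ or $2$ and use at most two letters, but it uses all of $A_0$. So three legs are nondegenerate, $o$ is the unique ramification point, and $X$ is a smooth fan with top $o$.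

**Step 2: end points are dense.** This makes $X$ a Lelek fan. Let $t\in X\setminus\{o\}$, $\varepsilon>0$, and choose $M\ge1$ with $2^{-M}<\varepsilon$. We keep $t$ up to time $M$ and use the future to push the supremum to the ceiling. Put $e_i=t_i$ for $i\le M$. By Corollary 3 with $v=0$, continue the heights from $\log t_M$ by a path of heights $\le 0$ to a height in $(-1,0)$, from there to a height in $(-\frac12,0)$, from there to one in $(-\frac13,0)$, and so on. Each path has at least one step, so this defines $e\in X$, and $\sup_ie_i=1$. By Step 6 of Section 5, $e$ is an end point, and $d(e,t)\le2^{-M-1}<\varepsilon$. As $X\setminus\{o\}$ is dense in $X$, the end points are dense.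

**Step 3: periodic points are dense.** Let $t\in X\setminus\{o\}$, $\varepsilon>0$, $M\ge1$, $2^{-M}<\varepsilon$. We close up the central block of $t$. Let $w$ be the word of increments of $(\log t_{-M},\dots,\log t_M)$, of length $2M$. Take $w'$ as in Lemma 2(a), ordered as in (c), and follow it from $\log t_M$. It leads exactly to $\log t_{-M}$, through heights $\le0$. Repeating $ww'$ periodically gives heights $\le0$, so it gives a point $p\in X$ that is periodic under $\sigma$, with $p_i=t_i$ for $|i|\le M$. Hence $d(p,t)<\varepsilon$.

**Step 4: $\sigma$ is mixing.** Let $U,V$ be nonempty and open. Choose $u\in U\setminus\{o\}$, $v\in V\setminus\{o\}$, $\rho>0$ with $B(u,2\rho)\subset U$, $B(v,2\rho)\subset V$, and $M\ge1$ with $2^{-M}<\rho$. We glue the past of $u$ to the future of $v$. Apply Corollary 3 from height $\log u_M$ to $\log v_{-M}$ with $\eta=\rho$. For every $m\ge n_0$ it gives a path of $m$ steps, with heights $\le0$, from $\log u_M$ to $\log v_{-M}-\delta$ for some $0<\delta<\rho$. Define $z$ by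
$$z_i=u_i\ (i\le M),\qquad z\text{ follows this path on }[M,M+m],\qquad z_{2M+m+j}=e^{-\delta}v_j\ (j\ge-M).$$
The pieces agree at the junctions $i=M$ and $j=-M$, all heights are $\le0$, and all increments lie in $A$, so $z\in X$. Clearly $d(z,u)\le2^{-M-1}<\rho$. Put $n=2M+m$. Then $(\sigma^nz)_j=e^{-\delta}v_j$ for $j\ge-M$, which differs from $v_j$ by at most $1-e^{-\delta}<\delta$, and so
$$d(\sigma^nz,v)\le\max(1-e^{-\delta},\,2^{-M-1})<\rho.$$
So $\sigma^n(U)\cap V\ne\emptyset$ for all $n\ge2M+n_0$. In particular $\sigma$ is transitive.

**Step 5: sensitivity, for any compatible metric, again called $d$.** We use only mixing and that $X$ has two points. Taking small balls around two different points gives nonempty open $V_1,V_2$ and $\varepsilon>0$ with $d(y_1,y_2)>2\varepsilon$ for all $y_1\in V_1$, $y_2\in V_2$. Given $x$ and $\delta>0$, mixing gives one $n\ge1$ for which $\sigma^n(B(x,\delta))$ meets both $V_1$ and $V_2$. So there are $y_1,y_2\in B(x,\delta)$ with $\sigma^ny_i\in V_i$. Since $d(\sigma^ny_1,\sigma^ny_2)>2\varepsilon$, the triangle inequality gives $d(\sigma^nx,\sigma^ny_i)>\varepsilon$ for $i=1$ or $i=2$. $\square$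

Here is the check promised in Section 4. Let $A=\{-\alpha,\beta\}$ with $\alpha,\beta>0$ and $\alpha/\beta$ irrational. For every nonempty open interval $J$ there are $k,m\ge1$ with $k\beta-m\alpha\in J$: the numbers $m\alpha$ with $m\ge m_1$ are dense modulo $\beta$ for every $m_1$, and if $m$ is large, the corresponding integer $k$ is positive. Making the $m$ downward steps first, we get from any height $u\le0$ to some $v'\in(v-\eta,v)$ through heights $\le0$, for some number of steps. The gluing in Step 4 then gives one $n$ with $\sigma^n(U)\cap V\ne\emptyset$, so $\sigma$ is transitive (here $X_A\neq\{o\}$ by the extension rule of the next section, so $u,v$ can be chosen). The step that fails is Step 3.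

## 8. Finite step sets: (Z) and (D) are necessary

We prove Theorem B. Let $A$ be finite, $p=\max A>0>n=\min A$, $R=\max_{a\in A}|a|$, $X=X_A$.

**Step 1: extension rule.** We need to know that partial walks extend. Any height $s\le0$ can be continued forward within heights $\le0$: use step $p$ if $s\le-R$ and step $n$ if $s>-R$. It can be continued backward: the predecessor $s-p\le0$ reaches $s$ by step $p$. So every finite walk in $(-\infty,0]$ with steps in $A$ extends to a point of $X\setminus\{o\}$. In particular $X\ne\{o\}$, and $X\setminus\{o\}$ is dense in $X$.

**Step 2: sufficiency.** If (Z) and (D) hold, Theorem A applies, since a finite set is compact and totally disconnected. It gives Devaney chaos and also the last assertion of Theorem B.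

**Step 3: dense periodic points imply (Z).** For $a\in A$ we catch a periodic walk that uses $a$. The set $U_a=\{t\in X\setminus\{o\}:t_1=e^at_0\}$ is open, because $t\mapsto\log(t_1/t_0)\in A$ is continuous on $X\setminus\{o\}$ and $A$ is discrete. It is nonempty: take heights $-R$ and $-R+a\le0$ at times $0,1$ and extend. A periodic point in $U_a$ returns to its height after one period, so its increments over one period form a zero-sum word containing $a$.

**Step 4: transitivity implies (D).** If (D) fails, we produce an invariant. The elements of $A$ are then rational multiples of one nonzero element, and $A$ is finite, so $A$ generates $c\mathbb Z$ for some $c>0$. Then $\theta(t)=\log t_0\bmod c$ is continuous and $\sigma$-invariant on $X\setminus\{o\}$. It is onto $\mathbb R/c\mathbb Z$, because a point of $X\setminus\{o\}$ may be multiplied by any factor in $(0,1]$. For disjoint nonempty open arcs $J_1,J_2$ of $\mathbb R/c\mathbb Z$ the sets $\theta^{-1}(J_1),\theta^{-1}(J_2)$ are nonempty and open in $X$, and $\sigma^k(\theta^{-1}(J_1))\subset\theta^{-1}(J_1)$ is disjoint from $\theta^{-1}(J_2)$ for all $k$. So $\sigma$ is not transitive. $\square$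

Three elements are therefore the minimum for Devaney chaos in this family: for $A=\{-\alpha,\beta\}$ with $\alpha,\beta>0$, either $\alpha/\beta$ is rational and (D) fails, or it is irrational and (Z) fails. Three suffice, by $\{1,\sqrt2,-1-\sqrt2\}$.

## 9. The entropy of $X_A$ for finite $A$

We prove the formula in Theorem C. Keep $A$, $p$, $n$, $R$ and $X$ as in Section 8 and put $Z(\lambda)=\sum_{a\in A}e^{\lambda a}$. Since $Z''>0$, $Z$ is strictly convex, and it tends to $\infty$ as $\lambda\to\pm\infty$; let $\lambda^*$ be its minimizer. Moreover $Z>1$: one of $e^{\lambda p},e^{\lambda n}$ is $\ge1$ and the other is positive.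

The heuristic is this: a walk that stays recurrent below the ceiling must have mean step $0$, and the largest Shannon entropy of a distribution on $A$ with mean $0$ is $\log\min Z$. For a probability vector $(p_a)$ write $H(p)=-\sum_{p_a>0}p_a\log p_a$. If $\sum p_aa=0$, then Jensen's inequality gives for every $\lambda$
$$H(p)=\sum_{p_a>0}p_a\log\frac{e^{\lambda a}}{p_a}\le\log\sum_{p_a>0}e^{\lambda a}\le\log Z(\lambda).\tag{5}$$

**Step 1: upper bound.** By the variational principle, $h_{top}(X,\sigma)$ is the supremum of $h_\mu(\sigma)$ over ergodic invariant Borel probability measures $\mu$, so we bound $h_\mu(\sigma)$ by $\log Z(\lambda^*)$. If $\mu(\{o\})>0$, then $\mu=\delta_o$ by ergodicity and $h_\mu=0<\log Z(\lambda^*)$.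

Otherwise $\mu(X\setminus\{o\})=1$. We first forget the heights without losing entropy. The function $t\mapsto\sup_it_i$ is Borel and $\sigma$-invariant, so it equals a constant $m>0$ almost everywhere. On the invariant Borel set $\{t\ne o:\sup_it_i=m\}$, the map $\pi$ is injective: if $t=q(x,r)$, then $x=\pi(t)$, and $\sup_it_i=r/\varphi(x)$ gives $r=m\varphi(x)$. By the Lusin–Souslin theorem, an injective Borel map on a Borel set has Borel image and Borel inverse. Since $\pi$ commutes with the shifts, it is an isomorphism of $\mu$ with the shift-invariant measure $\pi_*\mu$ on $A^{\mathbb Z}$. The partition of $A^{\mathbb Z}$ by the zeroth coordinate is a generator, so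
$$h_\mu(\sigma)=h_{\pi_*\mu}\le H(p),\qquad p_a=\mu\big(\log(t_1/t_0)=a\big).$$

Next we show $\sum p_aa=0$. By Birkhoff's theorem, $\frac1k\log(t_k/t_0)\to\sum p_aa$ almost everywhere. Choose $\kappa>0$ such that $\{t_0\ge\kappa\}$ has positive measure. By Poincaré recurrence, almost every point of this set has $t_k\ge\kappa$ for infinitely many $k$; for these $k$ both $t_0$ and $t_k$ lie in $[\kappa,1]$ and $|\log(t_k/t_0)|\le\log(1/\kappa)$. Hence the limit is $0$. Now (5) with $\lambda=\lambda^*$ gives $h_\mu(\sigma)\le\log Z(\lambda^*)$.

**Step 2: many words with bounded sum.** For the lower bound we need long words with nearly optimal statistics whose sums do not grow with the length. Let $p^*_a=e^{\lambda^*a}/Z(\lambda^*)$. Since $Z'(\lambda^*)=0$, we have $\sum p^*_aa=0$, and therefore $H(p^*)=\sum p^*_a(\log Z(\lambda^*)-\lambda^*a)=\log Z(\lambda^*)$. For $\ell\ge1$ let $c_a=\lfloor\ell p^*_a\rfloor$ and $\ell'=\sum c_a\in[\ell-|A|,\ell]$. Then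
$$\Big|\sum c_aa\Big|=\Big|\sum(c_a-\ell p_a^*)a\Big|\le|A|R.$$
Fix an integer $J\ge|A|R/\min(p,|n|)$, which does not depend on $\ell$. Let $W^+$ (resp. $W^-$) consist of all arrangements of the multiset $(c_a)$ followed by $p^J$ (resp. $n^J$), that is, by $J$ copies of the letter $p$ (resp. $n$). Both sets have $w_\ell=\ell'!/\prod c_a!$ elements, all of length $\ell''=\ell'+J$. With $M=(|A|+J)R$, the sums lie in $[0,M]$ for $W^+$ and in $[-M,0]$ for $W^-$. By Stirling's formula $\log k!=k\log k-k+O(\log(k+1))$,
$$\log w_\ell=-\sum_ac_a\log\frac{c_a}{\ell'}+O(\log (\ell+1)),$$
and since $c_a/\ell'\to p^*_a$ and $\ell'/\ell''\to1$, we get $\frac1{\ell''}\log w_\ell\to H(p^*)$ as $\ell\to\infty$.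

**Step 3: lower bound.** We steer walks so that they stay in a bounded band of heights. Put $Q=M+\ell''R$. Start at height $-Q$ at time $0$, with one fixed backward extension, and follow blocks: if the height at a block boundary is $\le-Q$, use any word of $W^+$; otherwise use any word of $W^-$. By induction all block-boundary heights lie in $[-Q-M,-Q+M]$: from a height in $[-Q-M,-Q]$ we add an element of $[0,M]$, and from a height in $(-Q,-Q+M]$ we add an element of $[-M,0]$. Inside a block the height changes by at most $\ell''R$, so all heights from time $0$ on lie in $[-2Q,0]$.

Choose the first $k$ blocks freely and the later ones in some fixed way. At each boundary there are $w_\ell$ choices, and two different sequences of choices first differ at a boundary where the heights agree, hence in words of the same set. So we get $w_\ell^k$ points of $X$ with pairwise distinct increment words on $[0,k\ell'')$. If two of them first differ in the increment at time $i<k\ell''$, with increments $a\ne a'$, then $t_i=t_i'\ge e^{-2Q}$ and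
$$d(\sigma^{i+1}t,\sigma^{i+1}t')\ge|t_{i+1}-t'_{i+1}|\ge e^{-2Q}\min_{a\ne a'}|e^a-e^{a'}|=:\varepsilon_0 .$$
So these points form a $(k\ell''+1,\varepsilon_0)$-separated set, with $\varepsilon_0$ independent of $k$. Letting $k\to\infty$ gives $h_{top}\ge\frac1{\ell''}\log w_\ell$, and letting $\ell\to\infty$ gives $h_{top}\ge H(p^*)=\log Z(\lambda^*)$. Together with Step 1 this proves the formula. $\square$

## 10. Lelek fan homeomorphisms with prescribed entropy

We prove the second half of Theorem C: given $c\in(0,\infty]$, we find $A$ satisfying the hypotheses of Theorem A with $h_{top}(X_A,\sigma)=c$, and then conjugate to $L$. For finite $c$ we move through sets $A=\{-1,b_1,\dots,b_N\}$. The difficulty is that (Z) is a rationality condition and (D) an irrationality condition, so we fix $\sum b_i$ to be rational and move inside that hyperplane around the countably many rational points.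

**Step 1: the entropy function and its continuity.** Let $c\in(0,\infty)$ and take $N\ge3$ with $c<\log(N+1)$. For $b\in(0,\infty)^N$ let
$$F(b)=\min_\lambda\log\Big(e^{-\lambda}+\sum_{i=1}^Ne^{\lambda b_i}\Big).$$
Its value at $\lambda=0$ is $\log(N+1)$. If all $b_i\ge\beta>0$, then the sum exceeds $N+1$ for $\lambda<-\log(N+1)$ and for $\lambda>\beta^{-1}\log(N+1)$. So locally in $b$ the minimum may be taken over a fixed compact interval, and $F$ is continuous.

**Step 2: equal steps.** We locate the value $c$ on the diagonal. Let $g(r)=F(r,\dots,r)=\min_\lambda\log(e^{-\lambda}+Ne^{\lambda r})$. At $\lambda=0$ the derivative of the convex function $e^{-\lambda}+Ne^{\lambda r}$ is $-1+Nr$. For $r=1/N$ the minimizer is $0$ and $g(1/N)=\log(N+1)$. For $r>1/N$ the minimizer is negative; at this negative $\lambda$, increasing $r$ strictly decreases $Ne^{\lambda r}$. So $g$ is strictly decreasing on $(1/N,\infty)$. Taking $\lambda=-r^{-1/2}$ gives $0<g(r)\le\log\big(e^{r^{-1/2}}+Ne^{-r^{1/2}}\big)\to0$ as $r\to\infty$. By continuity there is $r_0>1/N$ with $g(r_0)=c$.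

**Step 3: values on both sides of $c$ in one rational hyperplane.** Pick $b^0$ with $0<b^0_1<\dots<b^0_N$ and $\sum b^0_i=Nr_0$. For $\lambda\ne0$, strict Jensen gives $\sum e^{\lambda b^0_i}>Ne^{\lambda r_0}$, so the expression minimized in $F(b^0)$ is larger than $g(r_0)=c$; for $\lambda=0$ it is $\log(N+1)>c$. Since the minimum is attained, $F(b^0)>c$. By continuity there is a rational $r>r_0$ with
$$F\big(\tfrac r{r_0}b^0\big)>c>g(r).\tag{6}$$
Let $D=\{b:0<b_1<\dots<b_N,\ \sum b_i=Nr\}$. This set is convex, relatively open in its affine hull, and of dimension $N-1\ge2$. The sets $\{F>c\}\cap D$ and $\{F<c\}\cap D$ are relatively open, and both are nonempty: the first contains $\frac r{r_0}b^0$, and the second contains the points of $D$ near $(r,\dots,r)$, by (6) and continuity.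

**Step 4: avoiding rational points.** The set $D\setminus\mathbb Q^N$ is $D$ minus a countable set, and it is path connected. Indeed, given two of its points $x\ne y$, take a small segment in $D$ through the midpoint of $x$ and $y$ in a direction transverse to $y-x$. The broken lines $x\to z\to y$, with $z$ on this segment, lie in $D$ by convexity and pairwise meet only in $x$ and $y$. There are uncountably many of them, so one misses the countable set. Both open sets of Step 3 contain points outside $\mathbb Q^N$. Along a path in $D\setminus\mathbb Q^N$ joining two such points, $F$ takes the value $c$, at some $b\in D\setminus\mathbb Q^N$.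

**Step 5: the set $A$.** We check (Z) and (D) for $A=\{-1,b_1,\dots,b_N\}$, which has $N+1$ distinct elements. Write $Nr=P/S$ with positive integers $P,S$. Then $S\sum b_i+P\cdot(-1)=0$, so (Z) holds. Some $b_i$ is irrational, so $b_i/(-1)$ is irrational and (D) holds. By Theorem A, $X_A$ is a Lelek fan with a mixing, Devaney chaotic shift, and by Section 9 its entropy is $F(b)=c$.

**Step 6: infinite entropy.** Here we need an infinite $A$. Let $A_\infty=\{0,\pm1,\pm\sqrt2\}\cup\{\pm\frac1k:k\ge2\}$. It is compact and countable, hence totally disconnected. It is symmetric, so the words $a,-a$ give (Z), and $\sqrt2/1$ gives (D). By Theorem A, $X_{A_\infty}$ is a Lelek fan and $\sigma$ is mixing and Devaney chaotic. For every $k_0$ it contains the closed invariant set $X_{A'}$ with $A'=\{\pm\frac1k:1\le k\le k_0\}$. By symmetry the minimizer for $A'$ is $\lambda=0$, so $X_{A'}$ has entropy $\log(2k_0)$ by Section 9. Hence the entropy of $(X_{A_\infty},\sigma)$ is $\infty$. $\square$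

## 11. The one-sided shift on $X_A^+$

We prove Theorem D. Let $A$ satisfy the hypotheses of Theorem A, and give $X_A^+$ the metric $\sup_{i\ge0}2^{-i}|t_i-t_i'|$.

**Step 1: $X_A^+$ is a Lelek fan.** We rerun Section 5 and Steps 1 and 2 of Section 7 with $\mathbb Z$ replaced by $\mathbb N_0$, except that the shift is no longer claimed to be a homeomorphism. If one coordinate of $t\in X_A^+$ is $0$, then all are. With $B^+=A^{\mathbb N_0}$, $S_n$ for $n\ge0$, and $\varphi,K,q,\pi$ defined by the same formulas, $\varphi$ is again upper semicontinuous, $K$ compact, $q$ continuous and onto and identifying exactly the points of $B^+\times\{0\}$. So Lemma 1 and the consequences drawn from it hold verbatim. For three nondegenerate legs, restrict the three periodic sequences $x,\sigma x,\sigma^2x$ of Section 7 to $\mathbb N_0$. Their sums $S_n$ stay bounded, and they remain distinct, because sequences with a common period that agree on $\mathbb N_0$ agree everywhere. In the proof that end points are dense only the forward coordinates after time $M$ are changed, so that proof applies as well.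

**Step 2: the shift on $X_A^+$ is a factor of $\sigma$.** This transfers the dynamics. A nonzero element of $A$ occurs in a zero-sum word, which also contains a letter of the opposite sign; so $A$ contains some $p>0$ and some $n<0$. Let $\sigma_+$ be the shift on $X_A^+$. It is continuous. Let $\tau:X_A\to X_A^+$ be the restriction to coordinates $i\ge0$. It is continuous, $\tau\sigma=\sigma_+\tau$, and $\tau$ is onto: extend $t\in X_A^+$ backward by $t_{-k}=e^{-kp}t_0\le1$. Since $\tau\sigma$ is onto, so is $\sigma_+$. If $U,V\subset X_A^+$ are nonempty and open, then so are $\tau^{-1}(U),\tau^{-1}(V)$. For all large $k$ there is $y\in\tau^{-1}(U)$ with $\sigma^ky\in\tau^{-1}(V)$, and then $\tau(y)\in U$ and $\sigma_+^k\tau(y)=\tau(\sigma^ky)\in V$; so $\sigma_+$ is mixing. The map $\tau$ sends periodic points to periodic points and dense sets to dense sets, so the periodic points of $\sigma_+$ are dense. Sensitivity follows from mixing as in Step 5 of Section 7. So $\sigma_+$ is Devaney chaotic.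

**Step 3: $\sigma_+$ is not injective.** We exhibit a point with two preimages. Let $t\in X_A^+\setminus\{o\}$. Replacing $t$ by $ct$ with small $c>0$, we may assume $e^{-n}t_0\le1$. Then $e^{-p}t_0$ and $e^{-n}t_0$ are two different numbers in $(0,1]$. Put in front of $t$, each of them gives a point of $X_A^+$, since the first step is then $p$, respectively $n$. Both points are mapped to $t$ by $\sigma_+$. $\square$
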